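# Toric symmetry and the CR Yamabe invariant on circle bundles over $\mathbb{CP}^{n-1}\times S^2$

Throughout, $n\ge 1$, $N$ is a compact connected manifold of dimension $2n+1$, and
$$p=2+\tfrac2n,\qquad c_n=\tfrac{4(n+1)}{n}.$$
Three identities are used all the time: $p=\frac{2(n+1)}n$, $1-\frac2p=\frac1{n+1}$ and $\frac{pn}{2}=n+1$.

## 1. Pseudohermitian and Sasaki structures

**Definition 1 (CR contact manifold, positive contact form).** A co-oriented contact structure on $N$ is a hyperplane field $D=\ker\eta$ with $\eta\wedge(d\eta)^n$ nowhere zero, where $\eta$ is determined up to a positive factor. An integrable CR structure is an endomorphism $J$ of $D$ with $J^2=-1$ such that the $(1,0)$-fields (the sections of the $i$-eigenbundle of $J$ in $D\otimes\mathbb C$) are closed under brackets. A contact form $\eta$ for $D$ is *positive* if it is compatible with the co-orientation and $d\eta(X,JY)$ is symmetric and positive definite on $D$. We write $g=d\eta(\cdot,J\cdot)|_D$.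

**Example (the sphere).** On $S^{2n+1}\subset\mathbb C^{n+1}$ put $\eta_{std}=\mathrm{Im}\sum\bar z_k\,dz_k=\sum(x_k\,dy_k-y_k\,dx_k)$. A tangent vector $v$ at $z$ has $\mathrm{Re}\sum\bar z_kv_k=0$, so $D=\{v:\sum\bar z_kv_k=0\}$ is a complex subspace, and $J$ is multiplication by $i$. The $(1,0)$-fields are the fields of type $(1,0)$ on $\mathbb C^{n+1}$ that are tangent to the sphere. Both conditions are stable under brackets, so $J$ is integrable. Since $d\eta_{std}=2\sum dx_k\wedge dy_k$, the metric $g$ is twice the round metric on $D$, and $\eta_{std}$ is positive.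

**Definition 2 (Reeb field, Sasaki).** The Reeb field $\xi$ of $\eta$ is given by $\eta(\xi)=1$, $\iota_\xi d\eta=0$. Extend $J$ by $J\xi=0$ and put $g_\eta=d\eta(\cdot,J\cdot)+\eta\otimes\eta$. The structure $(D,J,\eta)$ is *Sasaki* if $\xi$ is a Killing field of $g_\eta$, that is, if its flow preserves $g_\eta$ (and hence $J$). Then $g$ descends to a Kähler metric on the local quotients by the Reeb flow, the *transverse Kähler metric*.

**Example (circle bundles).** Let $(M,\omega)$ be a compact connected Kähler manifold of complex dimension $n$ such that $[\omega/2\pi]$ is an integral class. Then there is a principal circle bundle $\pi:N\to M$ with a connection form $\eta$ such that $d\eta=\pi^*\omega$ and $\eta(\xi)=1$, where $\xi$ generates the $2\pi$-periodic action. Let $J$ on $D=\ker\eta$ be the horizontal lift of the complex structure of $M$. For lifts of $(1,0)$-fields, $[X^h,Y^h]=[X,Y]^h-\omega(X,Y)\,\xi$, and $\omega(X,Y)=0$ because $\omega$ has type $(1,1)$; so $J$ is integrable. The metric $g$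 is the lift of the Kähler metric, so $\eta$ is positive. The Reeb field is $\xi$, and its flow preserves $\eta$ and $J$, so the structure is Sasaki with transverse Kähler metric that of $M$. The sphere with $\eta_{std}$ is the case $M=\mathbb{CP}^n$: here $\xi$ is the field $z\mapsto iz$.

**Tanaka–Webster scalar curvature.** Every contact form in these notes is a positive multiple of a Sasaki form, so the next fact and formula (1) below are all we need to know about $\mathrm{Scal}_{TW}$. The normalization is this: *in the Sasaki case $\mathrm{Scal}_{TW}(\eta,J)$ is the scalar curvature of the transverse Kähler metric.* (Webster's $R$ is half of this. A universal factor rescales both invariants below in the same way.)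

**Example.** For $\eta_{std}$ the transverse metric is twice the quotient of the round metric. The quotient of the round metric has holomorphic sectional curvature $4$, so ours has holomorphic sectional curvature $2$, and $\mathrm{Scal}_{TW}=2n(n+1)$. By Stokes,
$$\int_{S^{2n+1}}\eta_{std}\wedge d\eta_{std}^n=\int_{B^{2n+2}}(d\eta_{std})^{n+1}=2^{n+1}(n+1)!\,\frac{\pi^{n+1}}{(n+1)!}=(2\pi)^{n+1}.$$

## 2. The CR Einstein–Hilbert functional as a Sobolev quotient

**Definition 3.** For a positive contact form $\eta$,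
$$\mathrm{EH}(\eta,J)=\frac{\int_N\mathrm{Scal}_{TW}(\eta,J)\,\eta\wedge(d\eta)^n}{\big(\int_N\eta\wedge(d\eta)^n\big)^{\frac n{n+1}}},\qquad \mathcal Y_{CR}(\eta)=\inf_{f>0\text{ smooth}}\mathrm{EH}(f^{-1}\eta,J).$$
The infimum is well defined (Jerison–Lee).

Write $d_bu=du|_D$, let $|d_bu|$ be its norm with respect to $g$, and let $\Delta_b\ge0$ be the sublaplacian, $\int(\Delta_bu)\,v=\int\langle d_bu,d_bv\rangle$, all integrals being with respect to $\eta\wedge d\eta^n$. We use the conformal change formula (Jerison–Lee, J. Differential Geom. 25 (1987); their constant $b_n=2+\frac2n$ goes with $R=\frac12\mathrm{Scal}_{TW}$): for $u>0$,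
$$\mathrm{Scal}_{TW}(u^{2/n}\eta)=u^{1-p}L_\eta u,\qquad L_\eta=c_n\Delta_b+\mathrm{Scal}_{TW}(\eta).\tag{1}$$
Put $E_\eta(u)=\int(c_n|d_bu|^2+\mathrm{Scal}_{TW}\,u^2)\,\eta\wedge d\eta^n$ and $\|u\|_p^p=\int|u|^p\,\eta\wedge d\eta^n$. The volume form of $u^{2/n}\eta$ is $u^{2(n+1)/n}\eta\wedge d\eta^n=u^p\,\eta\wedge d\eta^n$. So with $f^{-1}=u^{2/n}$ the numerator of $\mathrm{EH}$ is $\int u\,L_\eta u=E_\eta(u)$, the denominator is $\|u\|_p^{pn/(n+1)}=\|u\|_p^2$, and
$$\mathrm{EH}(f^{-1}\eta,J)=\frac{E_\eta(u)}{\|u\|_p^2}.\tag{2}$$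

Two consequences will be used.

*Conformal covariance.* Let $\tilde\eta=\psi^{2/n}\eta$, $\psi>0$. For $\varphi>0$, compute $\mathrm{Scal}_{TW}((\psi\varphi)^{2/n}\eta)$ twice by (1): it equals $\varphi^{1-p}L_{\tilde\eta}\varphi$ and $(\psi\varphi)^{1-p}L_\eta(\psi\varphi)$. Hence $L_{\tilde\eta}\varphi=\psi^{1-p}L_\eta(\psi\varphi)$, first for $\varphi>0$ and then, by linearity, for differences of positive functions, so for every bounded smooth $\varphi$. Multiply by $\varphi\,\tilde\eta\wedge d\tilde\eta^n=\varphi\,\psi^p\,\eta\wedge d\eta^n$ and integrate. For compactly supported $\varphi$, also on open manifolds,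
$$E_{\tilde\eta}(\varphi)=E_\eta(\psi\varphi),\qquad\|\varphi\|_{p,\tilde\eta}=\|\psi\varphi\|_{p,\eta}.\tag{3}$$

*Nonnegative test functions.* If $u\ge0$ is smooth and $u\not\equiv0$, then $u+\delta>0$ for $\delta>0$, and the quotient (2) of $u+\delta$ tends to that of $u$ as $\delta\downarrow0$. So the infimum may be taken over smooth $u\ge0$, $u\not\equiv0$. This also holds among functions invariant under a group, since $u+\delta$ is invariant if $u$ is.

**Example (the sphere).** Jerison–Lee (J. Amer. Math. Soc. 1 (1988)) proved that $\eta_{std}$ attains the infimum on the sphere. With the numbers of Section 1,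
$$Y_S:=\mathcal Y_{CR}(S^{2n+1},\eta_{std})=2n(n+1)\,(2\pi)^{(n+1)(1-\frac n{n+1})}=4\pi n(n+1).$$

## 3. Toric data and the equivariant invariant

**Definition 4.** *Toric data* consist of $(N,D,J)$ as above; a compact torus $\mathbb T$ of dimension $n+1$, with Lie algebra $\mathfrak t$, acting effectively on $N$ by automorphisms of $(N,D,J)$; and a $\mathbb T$-invariant positive contact form $\eta$ such that $(D,J,\eta)$ is Sasaki and its Reeb field lies in $\mathfrak t$. The equivariant invariant is
$$\mathcal Y^{\mathbb T}_{CR}(\eta)=\inf_{f>0\text{ smooth},\ \mathbb T\text{-invariant}}\mathrm{EH}(f^{-1}\eta,J).$$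

**Example.** $\mathbb T=T^{n+1}$ acts on $S^{2n+1}$ by $z_k\mapsto e^{i\theta_k}z_k$. It preserves $\eta_{std}$ and $J$, acts effectively, and the Reeb field $iz$ is the generator $(1,\dots,1)$.

Clearly $\mathcal Y^{\mathbb T}_{CR}(\eta)\ge\mathcal Y_{CR}(\eta)$. The problem, from Legendre, Scarpa and Tønnesen-Friedman, "The toric CR Yamabe problem", arXiv:2607.27441 (2026), is whether the two are always equal:

> *Does $\mathcal Y^{\mathbb T}_{CR}(\eta)=\mathcal Y_{CR}(\eta)$ hold for all toric data?*

On the standard sphere it does: the infimum $Y_S$ is attained by $\eta_{std}$ itself, that is, by the constant function, which is invariant. In general the equality fails.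

**Theorem 1.** *Let $n\ge2$. There are $\varepsilon_n>0$ and toric data $(N_S,D,J,\mathbb T,\eta)$ of dimension $2n+1$, defined for all large $S$, with*
$$\mathcal Y_{CR}(\eta)\le Y_S-\varepsilon_n\ \text{ for all large }S,\qquad\lim_{S\to\infty}\mathcal Y^{\mathbb T}_{CR}(\eta)=Y_S=4\pi n(n+1).$$
*In particular $\mathcal Y_{CR}(\eta)<\mathcal Y^{\mathbb T}_{CR}(\eta)$ for $S$ large.*

So there are counterexamples in every dimension $2n+1\ge5$. These notes do not decide whether equality always holds when $n=1$.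

## 4. Averaging over the torus, and the sign that stops it

The natural attempt to prove equality is to take a good $u$ and average it. Let $dt$ be the Haar probability measure on $\mathbb T$ and, for smooth $u>0$, put
$$\bar u=\Big(\int_{\mathbb T}(u\circ t)^2\,dt\Big)^{1/2},$$
a smooth positive invariant function. Then
$$E_\eta(\bar u)\le E_\eta(u),\qquad\|\bar u\|_p\le\|u\|_p.\tag{4}$$
For the first inequality, $\mathbb T$ preserves $\eta$ and $J$, hence the measure, $g$ and $\mathrm{Scal}_{TW}$. So $\int\mathrm{Scal}_{TW}\,\bar u^2=\int\mathrm{Scal}_{TW}\,u^2$. Differentiating $\bar u^2$ gives $\bar u\,d_b\bar u=\int(u\circ t)\,d_b(u\circ t)\,dt$, so by Cauchy–Schwarz $|d_b\bar u|^2\le\int|d_b(u\circ t)|^2dt$ pointwise, and integration over $N$ gives $\int|d_b\bar u|^2\le\int|d_bu|^2$. For the second, since $p/2>1$, the triangle inequality in $L^{p/2}$ gives $\|\bar u\|_p^2=\|\bar u^2\|_{p/2}\le\int\|(u\circ t)^2\|_{p/2}\,dt=\|u\|_p^2$.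

**Proposition 2.** *For any toric data, $n\ge1$: if $\mathcal Y_{CR}(\eta)\le0$, then $\mathcal Y^{\mathbb T}_{CR}(\eta)=\mathcal Y_{CR}(\eta)$. Hence $\mathcal Y^{\mathbb T}_{CR}(\eta)\ne\mathcal Y_{CR}(\eta)$ can only happen if $0<\mathcal Y_{CR}(\eta)<\mathcal Y^{\mathbb T}_{CR}(\eta)$.*

*Proof.* Suppose $\mathcal Y_{CR}(\eta)<0$. The infimum may be taken over $u>0$ with $E_\eta(u)<0$. For such $u$, (4) gives
$$\frac{E_\eta(\bar u)}{\|\bar u\|_p^2}\le\frac{E_\eta(u)}{\|\bar u\|_p^2}\le\frac{E_\eta(u)}{\|u\|_p^2},$$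
where the second inequality uses $E_\eta(u)<0$. So $\mathcal Y^{\mathbb T}_{CR}(\eta)\le\mathcal Y_{CR}(\eta)$. If $\mathcal Y_{CR}(\eta)=0$, then since $0<Y_S$ the infimum is attained by a smooth $u>0$ (Jerison–Lee 1987). Then $E_\eta(u)=0$, so $E_\eta(\bar u)\le0$ and $\mathcal Y^{\mathbb T}_{CR}(\eta)\le0$. $\square$

If $E_\eta(u)>0$, the second inequality in the display reverses: averaging lowers the numerator, but it also lowers the denominator, because $p>2$, and nothing says which effect wins. A bump spread out over a very long orbit keeps its $L^2$ norm and loses almost all of its $L^p$ norm. The counterexample is built to make this loss unavoidable: we want long torus orbits in a place where a localized, hence non-invariant, function does better than the sphere.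

## 5. Circle bundles over $\mathbb{CP}^m\times S^2$

From now on $n\ge2$ and
$$m=n-1\ge1,\qquad s_1=2m(m+1)=2n(n-1).$$
This section attaches toric data to every rotationally symmetric metric on $S^2$ of suitable area, and records the formulas for energy and volume.

**Step 1: the surface.** Let $g_2=ds^2+r(s)^2d\theta^2$, $0\le s\le\ell$, $\theta\in\mathbb R/2\pi\mathbb Z$, be a smooth metric on $S^2$ with poles at $s=0$ and $s=\ell$. Its Gauss curvature is $K=-r''/r$. Orient $S^2$ by $ds\wedge d\theta$, put $y=\int_0^sr$, and assume that the area is $2\pi B$ with $B\in\mathbb N$. Then $y$ is a smooth function on $S^2$ with values in $[0,B]$, and the area form is $\omega_2=r\,ds\wedge d\theta=dy\wedge d\theta$. Write $H=r^2$ as a function of $y$; it is smooth on $[0,B]$, since near a pole $r^2$ and the distance of $y$ to its end value are smooth functions of the squared distance to the pole, the latter with nonzero derivative. From $dy=r\,ds$ we get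
$$g_2=\frac{dy^2}H+H\,d\theta^2,\quad H_y=2r',\quad K=-\tfrac12H_{yy},\quad H(0)=H(B)=0,\ H_y(0)=2,\ H_y(B)=-2.\tag{5}$$
*Example.* The round sphere $r=\sin s$ has area $4\pi$, so $B=2$. Here $y=1-\cos s$, $H=y(2-y)$ and $K=1$.

**Step 2: the bundle.** Let $\eta_1=\mathrm{Im}\sum\bar z_k\,dz_k$ on $S^{2m+1}$, with Reeb field $\xi_1$, and $d\eta_1=\omega_1$ on $\mathbb{CP}^m$. This is the sphere example with $m$ in place of $n$: the scalar curvature of $\omega_1$ is $s_1$, and $\int_{\mathbb{CP}^m}\omega_1^m=(2\pi)^m$ (divide the volume $(2\pi)^{m+1}$ by the fiber length $2\pi$). Since $\omega_2/2\pi$ has integral $B\in\mathbb N$, there is a principal circle bundle $Q\to S^2$ with connection form $\alpha$, $d\alpha=\omega_2$, $\alpha(\xi_Q)=1$, where $\xi_Q$ is the $2\pi$-periodic generator. Put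
$$N=(S^{2m+1}\times Q)/S^1,\qquad e^{i\sigma}\cdot(z,q)=(e^{i\sigma}z,e^{-i\sigma}q).$$
The action is free, so $\dim N=2m+1+3-1=2n+1$. The form $\eta_1+\alpha$ is invariant and vanishes on the generator $(\xi_1,-\xi_Q)$, so it descends to a form $\eta$ on $N$. Rotation of the first factor induces a circle action on $N$ with quotient $\mathbb{CP}^m\times S^2$. It is free: if $(e^{i\sigma}z,q)=(e^{i\tau}z,e^{-i\tau}q)$, then $e^{i\tau}=1$ by freeness on $Q$, hence $e^{i\sigma}=1$. So $\pi:N\to\mathbb{CP}^m\times S^2$ is a principal circle bundle, its generator $\xi$ is the image of $\xi_1$, $\eta(\xi)=1$ and $d\eta=\pi^*(\omega_1+\omega_2)$. We are in the circle bundle example of Section 1 with $M=\mathbb{CP}^m\times S^2$. So $(D,J,\eta)$ is Sasaki, with Reeb field $\xi$.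

**Step 3: the torus.** The aim is an effective action of a torus of dimension $n+1$. The torus $T^{m+1}$ acts on $S^{2m+1}$. On $Q$ put $\hat X=(\partial_\theta)^{hor}+y\,\xi_Q$. Since $\iota_{\partial_\theta}\omega_2=-dy$,
$$\mathcal L_{\hat X}\alpha=d(\alpha(\hat X))+\iota_{\hat X}d\alpha=dy-dy=0,$$
and $\hat X$ commutes with $\xi_Q$. The time-$2\pi$ flow of $\hat X$ covers the identity of $S^2$, commutes with the circle action and preserves $\alpha$. So it has the form $q\mapsto e^{ih}q$ with $dh=0$, a constant rotation. Over the pole $y=0$ we have $\hat X=0$, so the rotation is trivial. Hence $\hat X$ and $\xi_Q$ generate an action of $T^2$ on $Q$. It is effective: an element acting trivially covers the identity of $S^2$, so its $\hat X$-part is trivial, and then so is its $\xi_Q$-part.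

The torus $T^{m+1}\times T^2$ commutes with the antidiagonal circle $\{(e^{i\sigma},e^{-i\sigma})\}$, preserves $\eta_1+\alpha$, and acts on $\mathbb{CP}^m\times S^2$ holomorphically (rotations of $S^2$ are orientation-preserving isometries). The antidiagonal acts trivially on $N$. So
$$\mathbb T=(T^{m+1}\times T^2)/S^1_{antidiag},\qquad\dim\mathbb T=m+2=n+1,$$
acts on $N$ by CR automorphisms preserving $\eta$. The action is effective. Suppose $(a,b)$ acts trivially, and take $z$ with all coordinates nonzero, so that $T^{m+1}$ acts freely at $z$. For each $q$ there is $\sigma$ with $az=e^{i\sigma}z$ and $bq=e^{-i\sigma}q$. The first equation gives $a=e^{i\sigma}$, so $e^{i\sigma}$ does not depend on $q$. Then $b=e^{-i\sigma}$ by effectiveness on $Q$, and $(a,b)$ is antidiagonal. Finally $\xi\in\mathfrak t$, as the image of the diagonal generator of $T^{m+1}$. All requirements of Definition 4 hold.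

**Step 4: formulas.** A $\xi$-invariant function on $N$ is a function on $\mathbb{CP}^m\times S^2$, and a $\mathbb T$-invariant one has the form $u(x,s)$, $x\in\mathbb{CP}^m$, because it is also invariant under $\partial_\theta$. Since $\omega_1^{m+1}=0$ and $\omega_2^2=0$, we have $(\omega_1+\omega_2)^n=n\,\omega_1^m\wedge\omega_2$, and the fibers have length $2\pi$. So for $\xi$-invariant $u$,
$$\begin{gathered}\mathrm{Scal}_{TW}=s_1+2K,\qquad|d_bu|^2=|\nabla_{\mathbb{CP}^m}u|^2+|\nabla_{S^2}u|^2,\\ \int_Nu\,\eta\wedge d\eta^n=2\pi n\int_{\mathbb{CP}^m\times S^2}u\,\omega_1^m\wedge\omega_2.\end{gathered}\tag{6}$$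
For functions on $S^2$ alone the constant in front of $\int_{S^2}u\,\omega_2$ is
$$C_0=2\pi n(2\pi)^m=n(2\pi)^n.$$

## 6. The function $(1+y)^{-n/2}$ does not see the profile

Here is a computation by hand that works for every profile $H$ at once. It is used three times below. Let $u=(1+y)^{-n/2}$. For every smooth $H$ on $[0,b]$,
$$\int_0^b\big(c_nHu_y^2-H_{yy}u^2\big)dy=-\Big[H_y(1+y)^{-n}+nH(1+y)^{-n-1}\Big]_0^b.\tag{7}$$
Indeed, integrating by parts twice, $-\int H_{yy}u^2=-[H_yu^2]+[H(u^2)_y]-\int H(u^2)_{yy}$. Here $(u^2)_y=-n(1+y)^{-n-1}$ and $(u^2)_{yy}=n(n+1)(1+y)^{-n-2}$. Since $c_nu_y^2=c_n\frac{n^2}4(1+y)^{-n-2}=n(n+1)(1+y)^{-n-2}$, the integrals containing $H$ cancel.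

The left side is what enters the energy: for a function of $y$ on $S^2$ we have $|\nabla u|^2=Hu_y^2$ and $2K=-H_{yy}$, by (5). So the energy of this $u$ depends on $B$ only.

**Lemma 3.** *For every $N$ as in Section 5, with $\delta=(1+B)^{-1}$,*
$$\mathcal Y^{\mathbb T}_{CR}(\eta)\le Y_S\Big(1+\frac{\delta^n-n\delta^{n-1}}{n+1}\Big)(1-\delta^n)^{-\frac n{n+1}}.\tag{8}$$

*Proof.* The function $u=(1+y)^{-n/2}$ is smooth, positive and $\mathbb T$-invariant. By (5), the right side of (7) with $b=B$ is $2+2\delta^n$. Next, $s_1\int_0^B(1+y)^{-n}dy=2n(1-\delta^{n-1})$ and, since $pn/2=n+1$, $\int_0^Bu^p\,dy=\int_0^B(1+y)^{-n-1}dy=\frac{1-\delta^n}n$. With (6),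
$$\frac{E_\eta(u)}{\|u\|_p^2}=\frac{2\pi C_0\,[\,2(1+\delta^n)+2n(1-\delta^{n-1})\,]}{\big(2\pi C_0\,\frac{1-\delta^n}n\big)^{n/(n+1)}}
=(2\pi C_0)^{\frac1{n+1}}n^{\frac n{n+1}}\cdot2(n+1)\cdot\frac{1+\frac{\delta^n-n\delta^{n-1}}{n+1}}{(1-\delta^n)^{n/(n+1)}}.$$
Finally $2\pi C_0=n(2\pi)^{n+1}$, so $(2\pi C_0)^{1/(n+1)}n^{n/(n+1)}\cdot2(n+1)=4\pi n(n+1)=Y_S$. $\square$

As $B\to\infty$ the bound tends to $Y_S$. What is missing is a lower bound close to $Y_S$ for invariant functions, and a non-invariant function that stays below $Y_S$ by a fixed amount.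

## 7. Discs of curvature $-2$ are pieces of the sphere

To make torus orbits long, the circumference $2\pi r$ has to grow as we leave a pole. Curvature $-2$ makes it grow exponentially, and the next lemma says that over such a disc the energy never beats the sphere.

**Lemma 4.** *Let $N$ be as in Section 5 and suppose that $r(s)=\sinh(\sqrt2s)/\sqrt2$ for $s<S$ and $r(\ell-s)=r(s)$ for all $s$. If $\varphi\ge0$ is smooth with compact support in the part of $N$ over $\{s<S\}$ or over $\{s>\ell-S\}$, then $E_\eta(\varphi)\ge Y_S\|\varphi\|_p^2$.*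

*Proof.* The map $(s,\theta)\mapsto(\ell-s,-\theta)$ is an orientation-preserving isometry of $S^2$ exchanging the two discs. The argument below uses only the oriented metric on the disc, so it suffices to treat $\mathbb D=\{s<S\}$.

**Step 1: write $N$ over $\mathbb D$ in coordinates.** $\mathbb D$ is contractible, so $Q|_{\mathbb D}$ is trivial, and $\alpha$ equals the differential of the fiber coordinate plus a primitive of $\omega_2$. Two primitives differ by an exact form, which can be absorbed in the fiber coordinate. So we may take $\alpha=d\tau+y\,d\theta$. The map $(z,\tau,\cdot)\mapsto(e^{i\tau}z,\cdot)$ is constant on the orbits of $S^1$, and it pulls $\eta_1+y\,d\theta$ back to $\eta_1+d\tau+y\,d\theta$. So $N|_{\mathbb D}\cong S^{2m+1}\times\mathbb D$ with $\eta=\eta_1+y\,d\theta$ and $J$ lifted from $\mathbb{CP}^m\times\mathbb D$. Here $y=\frac12(\cosh\sqrt2s-1)$, so $H=\frac12\sinh^2\sqrt2s=\frac12(\cosh\sqrt2 s-1)(\cosh\sqrt2 s+1)=2y(1+y)$.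

**Step 2: find the same picture in the sphere.** Let $U=\{(z,w)\in S^{2n+1}\subset\mathbb C^{m+1}\times\mathbb C:\ z\ne0\}$ and
$$\eta_h=\frac{\eta_{std}}{|z|^2}=\frac{\mathrm{Im}(\bar z\,dz)}{|z|^2}+\frac{\mathrm{Im}(\bar w\,dw)}{1-|w|^2}.\tag{9}$$
Use the diffeomorphism $(z,w)\mapsto(z/|z|,w)$ onto $S^{2m+1}\times\Delta$, $\Delta=\{|w|<1\}$. Since $\bar z\,dz=|z|^2\bar x\,dx+|z|\,d|z|$ for $x=z/|z|$, the first term of (9) is $\eta_1$. With $w=|w|e^{i\theta}$ the second term is $y\,d\theta$, $y=\frac{|w|^2}{1-|w|^2}$. So $\eta_h=\eta_1+y\,d\theta$. Now give $\Delta$ the metric with area form $dy\wedge d\theta$ and its standard complex structure. With $t=|w|$, the complex structure sends $t\partial_t$ to $\partial_\theta$, so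
$$|\partial_\theta|^2=t\frac{dy}{dt}=\frac{2t^2}{(1-t^2)^2}=2y(1+y).$$
This is the profile of Step 1. So $\mathbb D\cong\{y<y(S)\}\subset\Delta$ as oriented Riemannian surfaces, by $w=\tanh(s/\sqrt2)\,e^{i\theta}$ (solve $\frac{|w|^2}{1-|w|^2}=\frac12(\cosh\sqrt2s-1)$), which is smooth at the pole. Being an orientation-preserving isometry, it is holomorphic, and it matches the forms $y\,d\theta$.

**Step 3: the CR structures agree.** The map $U\to\mathbb{CP}^m\times\Delta$, $(z,w)\mapsto([z],w)$, is the restriction of a holomorphic map. On $TU$ the kernel of its differential is spanned by the generator $(iz,0)$ of the rotation of $z$. As $\eta_{std}(iz,0)=|z|^2>0$, this is transverse to $D$. So the differential maps $D$ isomorphically and complex-linearly onto the tangent space of $\mathbb{CP}^m\times\Delta$: the CR structure of $U$ is the lift of the complex structure of $\mathbb{CP}^m\times\Delta$, just as in Step 1.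

**Step 4: transfer.** So $N|_{\mathbb D}$ is isomorphic, with contact form and $J$, to an open subset of $(U,\eta_h)$, and $\eta_h=\psi^{2/n}\eta_{std}$ with $\psi=|z|^{-n}$. By (3), $E_\eta(\varphi)=E_{\eta_{std}}(\tilde\varphi)$ and $\|\varphi\|_p=\|\tilde\varphi\|_{p,\eta_{std}}$, where $\tilde\varphi\ge0$ is $\psi$ times the transported function, smooth and compactly supported in $U\subset S^{2n+1}$. The definition of $Y_S$, with nonnegative test functions, gives the claim. $\square$

**A check, and the meaning of $(1+y)^{-n/2}$.** On $U$ we have $\eta_{std}=|z|^2\eta_h=(1+y)^{-1}\eta_h=u^{2/n}\eta_h$ with $u=(1+y)^{-n/2}$. So (1) predicts $L_{\eta_h}u=2n(n+1)u^{p-1}$. Directly, with $H=2y(1+y)$ we have $Hu_y=-ny(1+y)^{-n/2}$, hence $\Delta_bu=-(Hu_y)_y=(1+y)^{-\frac n2-1}\big[n(1+y)-\frac{n^2}2y\big]$. The scalar curvature of $\eta_h$ is $s_1-4=2(n+1)(n-2)$. Adding up,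
$$L_{\eta_h}u=(1+y)^{-\frac n2-1}\big[(4(n+1)+2(n+1)(n-2))(1+y)-2n(n+1)y\big]=2n(n+1)(1+y)^{-\frac n2-1},$$
and $(1+y)^{-\frac n2-1}=u^{p-1}$, as predicted.

## 8. A flat disc has energy below that of the sphere

Next we look at the energy over a flat piece of $S^2$, where $\mathrm{Scal}_{TW}=s_1$. For a function $v$ on the flat plane $\mathbb R^2$ put
$$F(v)=C_0^{\frac1{n+1}}\,\frac{\int_{\mathbb R^2}(c_n|\nabla v|^2+s_1v^2)}{\big(\int_{\mathbb R^2}|v|^p\big)^{2/p}}.\tag{10}$$
If $v\ge0$ is smooth and supported in a disc which is isometrically embedded in a flat part of $(S^2,g_2)$, then by (6) the pullback of $v$ to $N$ has $E_\eta(v)/\|v\|_p^2=F(v)$, since $C_0/C_0^{2/p}=C_0^{1/(n+1)}$.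

**Lemma 5.** *There are $\varepsilon_n>0$, $R_0>0$ and a smooth function $v\ge0$ supported in a disc of radius $R_0$ in $\mathbb R^2$, all depending only on $n$, with*
$$F(v)=Y_S-\varepsilon_n.\tag{11}$$

*Proof.* **Step 1: a function at the level of the sphere.** On $\mathbb R^2$ put $y=|x|^2/2$ and $u_0=(1+y)^{-n/2}$. The area form is $dy\wedge d\theta$, and $H=|x|^2=2y$, $H_{yy}=0$. By (7), letting $b\to\infty$ (the boundary terms at $b$ tend to $0$),
$$\int_{\mathbb R^2}c_n|\nabla u_0|^2=2\pi\cdot2.$$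
Since $n\ge2$, $s_1\int u_0^2=2\pi\,\frac{2n(n-1)}{n-1}=2\pi\cdot2n$. Also $\int u_0^p=2\pi\int_0^\infty(1+y)^{-n-1}dy=\frac{2\pi}n$. Hence
$$F(u_0)=\big(n(2\pi)^n\big)^{\frac1{n+1}}\cdot4\pi(n+1)\cdot\Big(\frac n{2\pi}\Big)^{\frac n{n+1}}=4\pi n(n+1)=Y_S.$$
The coincidence is explained by (7): for the hyperbolic profile $H=2y(1+y)$, where this function turns $\eta_h$ into $\eta_{std}$, the right side of (7) also tends to $2$ as $b\to\infty$ (at $b$ the terms are $(2+4b)(1+b)^{-n}$ and $2nb(1+b)^{-n}$, which tend to $0$ for $n\ge2$).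

**Step 2: it is not critical.** On the sphere $u_0$ is a minimizer; on the flat plane it solves the wrong equation. With $\Delta$ the usual Laplacian, for $\varphi\in C_c^\infty(\mathbb R^2)$,
$$dF_{u_0}(\varphi)=2C_0^{\frac1{n+1}}\Big(\int u_0^p\Big)^{-2/p}\int\varphi\,\big(-c_n\Delta u_0+s_1u_0-\lambda u_0^{p-1}\big),\qquad\lambda=\frac{\int(c_n|\nabla u_0|^2+s_1u_0^2)}{\int u_0^p}=2n(n+1).$$
Here $\Delta u_0=(2y(u_0)_y)_y=(1+y)^{-\frac n2-2}\big(-n+\frac{n^2}2y\big)$, so
$$-c_n\Delta u_0+s_1u_0-\lambda u_0^{p-1}=(1+y)^{-\frac n2-2}\,G(y),$$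
$$G(y)=4(n+1)\big(1-\tfrac n2y\big)+2n(n-1)(1+y)^2-2n(n+1)(1+y)=4-8ny+2n(n-1)y^2 .$$
(For every other value of $\lambda$ the $y^2$-coefficient would still be $2n(n-1)\ne0$.) Since $G(0)=4>0$, we can choose $\varphi\le0$, $\varphi\not\equiv0$, supported close to the origin, with $dF_{u_0}(\varphi)<0$. For small $t>0$ we have $u_0+t\varphi>0$ and $F(u_0+t\varphi)<Y_S$.

**Step 3: compact support.** Since $n\ge2$, $u_0\in W^{1,2}\cap L^p$. Multiply $u_0+t\varphi$ by smooth cutoffs $\chi(|x|/R)$. As $R\to\infty$ these products converge in $W^{1,2}$ and in $L^p$, because $\int|\nabla\chi(|x|/R)|^2u_0^2\le CR^{-2}\int u_0^2\to0$. So $F$ changes arbitrarily little, and for $R$ large the product is a smooth, nonnegative, compactly supported $v$ with $F(v)<Y_S$. Put $\varepsilon_n=Y_S-F(v)$ and let $R_0$ be such that $v$ is supported in a disc of radius $R_0$. $\square$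

## 9. Two hyperbolic caps joined by a flat cylinder

We now choose the surface. It has curvature $-2$ on two large polar discs and contains a flat cylinder wide enough for the function $v$ of Lemma 5.

**Construction.** Fix $R_0$ from Lemma 5. Let $\rho_0(s)=\sqrt2\coth(\sqrt2s)$, and let $\zeta$ be smooth and nonincreasing with $\zeta=1$ on $(-\infty,0]$, $\zeta=0$ on $[4,\infty)$, $|\zeta'|\le0.3$ (possible, since the average slope needed is $0.25$). For $S$ large and $W>0$ put $\ell=2(S+4)+W$ and
$$\rho(s)=\rho_0(s)\,\zeta(s-S)\ \text{ for }0<s\le\ell/2,\qquad\rho(\ell-s)=-\rho(s).\tag{12}$$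
Let $r$ solve $r'=\rho r$ with $r(s)=\sinh(\sqrt2s)/\sqrt2$ on $[0,S]$; this is consistent, as $(\sinh\sqrt2s)'/\sinh\sqrt2s=\rho_0$. The functions $r(s)$ and $r(\ell-s)$ solve the same equation and agree at $\ell/2$, so $r(\ell-s)=r(s)$. As $\rho\ge0$ on $(0,\ell/2]$, $r$ is nondecreasing there. On $[S+4,S+4+W]$ it is a constant $L\ge r(S)$. The metric $g_2=ds^2+r^2d\theta^2$ is smooth on $S^2$, since $r$ is odd in $s$ near $s=0$ with $r'(0)=1$, and likewise at $\ell$. Its curvature is
$$K=-r''/r=-\rho'-\rho^2,$$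
which is $-2$ on $\{s<S\}$ and $\{s>\ell-S\}$. On the cylinder $S+4\le s\le S+4+W$ the metric is flat, with circumference $2\pi L$.

*Area.* The caps do not depend on $W$, so the area is an affine function of $W$ with slope $2\pi L$, and $L\ge r(S)\ge1$ for $S$ large. As $W$ runs through $[2R_0+1,2R_0+2]$, area$/2\pi$ runs through an interval of length at least $1$. So we can choose $W$ in this interval with area $2\pi B$, $B\in\mathbb N$. Section 5 now gives toric data $(N_S,D,J,\mathbb T,\eta)$. Moreover $B\ge y(S)=\frac12(\cosh\sqrt2S-1)\to\infty$ as $S\to\infty$.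

**Upper bound for $\mathcal Y_{CR}$.** The cylinder has width $W>2R_0$ and circumference $2\pi L\ge2\pi r(S)>2R_0$ for $S$ large. So it contains an embedded flat disc of radius $R_0$, centered on the middle circle. Pulling back the $v$ of Lemma 5, we get
$$\mathcal Y_{CR}(\eta)\le F(v)=Y_S-\varepsilon_n\quad\text{for all large }S.\tag{13}$$

**What averaging does to this $v$.** Let $\bar v$ be the average of Section 4. On the cylinder $\bar v(s)^2=\frac1{2\pi L}\int v^2$, the integral being over the circle at $s$ with respect to arc length. So $\bar v\le CL^{-1/2}$ with $C$ depending only on $n$. Then $\int_{S^2}\bar v^p\,\omega_2\le 2\pi L\,W\,C^pL^{-p/2}=2\pi WC^pL^{-1/n}$, which tends to $0$ as $L\to\infty$, while $\int\bar v^2=\int v^2$ stays fixed. So the quotient of $\bar v$ tends to infinity. The next section shows that every invariant function pays such a price on the cylinder, and so must live near the poles, where Lemma 4 holds.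

## 10. Invariant functions: the lower bound

Put
$$\kappa_n=s_1-2+\tfrac2n=2(n-1)\big(n-\tfrac1n\big)\ge3 .$$
The factors $n-1$ and $n-\frac1n$ increase with $n$, and $\kappa_2=3$. Unlabeled integrals over $N$ are with respect to $\eta\wedge d\eta^n$.

**Proposition 6.** *For all large $S$,*
$$\mathcal Y^{\mathbb T}_{CR}(\eta)\ge\Big(1-\frac{128\,c_n}{\kappa_nS^2}\Big)Y_S.\tag{14}$$

*Proof.* Let $u>0$ be smooth and $\mathbb T$-invariant, $u=u(x,s)$.

**Step 1: cut between poles and middle, at a cost $O(S^{-2})$.** Choose a smooth $\beta(s)\in[0,\pi/2]$ with $\beta(\ell-s)=\beta(s)$ and, on $[0,\ell/2]$, $\beta=0$ for $s\le S/2$, $\beta=\pi/2$ for $s\ge3S/4$, $|\beta'|\le8/S$ (the average slope needed is $2\pi/S$). Let $\chi_1=\cos\beta$, $\chi_2=\sin\beta$; they are constant near the poles, hence smooth on $S^2$. Since $\chi_1^2+\chi_2^2=1$, we have $\sum\chi_id\chi_i=0$ and $\sum|d\chi_i|^2=\beta'^2$, so $\sum|d_b(\chi_iu)|^2=|d_bu|^2+\beta'^2u^2$ and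
$$A:=E_\eta(\chi_1u)+E_\eta(\chi_2u)=E_\eta(u)+c_n\int\beta'^2u^2\le E_\eta(u)+\frac{64c_n}{S^2}\int u^2.\tag{15}$$
To absorb the error we need $L^2$ lower bounds for both pieces; to conclude we need $L^p$ lower bounds for both.

**Step 2: polar part, $L^p$ bound.** $\chi_1u$ is supported over $\{s\le3S/4\}\cup\{s\ge\ell-3S/4\}$. Apply Lemma 4 to its restriction to each disc, and let $a,b$ be the integrals of $(\chi_1u)^p$ over the two parts. As $2/p<1$, $a^{2/p}+b^{2/p}\ge(a+b)^{2/p}$, so
$$E_\eta(\chi_1u)\ge Y_S\|\chi_1u\|_p^2.\tag{16}$$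

**Step 3: polar part, $L^2$ bound.** Let $\varphi(s)$ be smooth on $[0,S)$ with support in $[0,3S/4]$. There $r'=\rho_0r\ge\sqrt2\,r$, and $r(0)=0$, so
$$\sqrt2\int\varphi^2r\,ds\le\int\varphi^2r'\,ds=-2\int\varphi\varphi_s\,r\,ds\le2\Big(\int\varphi^2r\,ds\Big)^{1/2}\Big(\int\varphi_s^2r\,ds\Big)^{1/2},$$
that is, $\int\varphi_s^2r\,ds\ge\frac12\int\varphi^2r\,ds$. Apply this for each $x\in\mathbb{CP}^m$ near each pole, drop the gradient along $\mathbb{CP}^m$, and use $\mathrm{Scal}_{TW}=s_1+2K=s_1-4$ there. Since $\frac{c_n}2=2+\frac2n$,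
$$E_\eta(\chi_1u)\ge\Big(\frac{c_n}2+s_1-4\Big)\int(\chi_1u)^2=\kappa_n\int(\chi_1u)^2.\tag{17}$$

**Step 4: middle part, a one-dimensional potential.** Let $\varphi=\chi_2u$, supported in $S/2\le s\le\ell-S/2$. We remove the weight $r$ by $w=r^{1/2}\varphi$. Then $r^{1/2}\varphi_s=w_s-\frac12\rho w$, and integrating by parts
$$\int\varphi_s^2\,r\,ds=\int\big(w_s^2-\tfrac12\rho\,(w^2)_s+\tfrac14\rho^2w^2\big)ds=\int\big(w_s^2+(\tfrac12\rho'+\tfrac14\rho^2)w^2\big)ds.$$
Insert $\mathrm{Scal}_{TW}=s_1-2\rho'-2\rho^2$, $\frac{c_n}2=2+\frac2n$, $\frac{c_n}4=1+\frac1n$. By (6), with $\omega_2=r\,ds\wedge d\theta$ and the integral over $\theta$ giving $2\pi$,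
$$E_\eta(\varphi)=4\pi^2n\int_{\mathbb{CP}^m}\!\int\big(c_n|\nabla w|^2+Vw^2\big)ds\,\omega_1^m,\qquad V=s_1+\tfrac2n\rho'-\big(1-\tfrac1n\big)\rho^2,\tag{18}$$
where $|\nabla w|^2$ is taken in the product metric of $\mathbb{CP}^m\times\mathbb R$.

**Step 5: $V\ge\kappa_n/2$ on $[S/2,\ell-S/2]$ for $S$ large.** By (12), $\rho^2$ and $\rho'$ are symmetric under $s\mapsto\ell-s$, so take $s\le\ell/2$.

* On $[S/2,S]$: $\rho'=2-\rho^2$, so $V=s_1+\frac4n-(1+\frac1n)\cdot2\coth^2(\sqrt2s)$. As $S\to\infty$ this tends uniformly to $s_1+\frac4n-2-\frac2n=\kappa_n$.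
* On $[S,S+4]$: $\rho'=\rho_0'\,\zeta(s-S)+\rho_0\,\zeta'(s-S)$ and $|\rho_0'|=\rho_0^2-2$, so $|\rho'|\le(\rho_0^2-2)+0.3\rho_0\le\frac12$ for $S$ large, because $\rho_0\to\sqrt2$ and $0.3\sqrt2<\frac12$. Also $\rho^2\le\rho_0(S)^2\to2$. So $V\ge s_1-\frac1n-(1-\frac1n)\rho_0(S)^2\to s_1-2+\frac1n=\kappa_n-\frac1n$. Since $\kappa_n\ge3>\frac2n$, this limit exceeds $\kappa_n/2$.
* On $[S+4,\ell/2]$: $\rho=0$ and $V=s_1>\kappa_n$.

**Step 6: middle part, $L^2$ bound.** Drop the gradient in (18) and use Step 5: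
$$E_\eta(\chi_2u)\ge\tfrac{\kappa_n}2\,4\pi^2n\iint w^2\,ds\,\omega_1^m=\tfrac{\kappa_n}2\int(\chi_2u)^2.\tag{19}$$

**Step 7: middle part, $L^p$ bound.** This is where long orbits enter. The manifold $\mathbb{CP}^m\times\mathbb R$ has dimension $d=2n-1\ge3$, and
$$p=2+\tfrac2n<2+\tfrac4{2n-3}=\tfrac{2d}{d-2}.$$
So the Sobolev inequality $(\int|w|^p)^{2/p}\le C\int(|\nabla w|^2+w^2)$ holds on $\mathbb{CP}^m\times[k,k+1]$, with $C$ independent of $k\in\mathbb Z$ by translation. Summing over $k$ and using $\sum a_k^{2/p}\ge(\sum a_k)^{2/p}$, we get $\sigma_n>0$, depending only on $n$, with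
$$\iint\big(c_n|\nabla w|^2+\tfrac{\kappa_n}2w^2\big)\,ds\,\omega_1^m\ge\sigma_n\Big(\iint|w|^p\,ds\,\omega_1^m\Big)^{2/p}$$
for all smooth compactly supported $w$. On the support of $\varphi$ we have $r\ge r(S/2)$, and $\frac p2=1+\frac1n$, so
$$w^p=\varphi^pr^{p/2}=\varphi^p\,r\cdot r^{1/n}\ge r(S/2)^{1/n}\,\varphi^p\,r.$$
With (18), Step 5 and (6),
$$E_\eta(\chi_2u)\ge M_S\|\chi_2u\|_p^2,\qquad M_S=\sigma_n'\,r(S/2)^{\frac2{np}}\to\infty\ \text{ as }S\to\infty,\tag{20}$$
where $\sigma_n'=\sigma_n(4\pi^2n)^{1-2/p}$ depends only on $n$.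

**Step 8: put the pieces together.** By (17) and (19), $A\ge\frac{\kappa_n}2\int(\chi_1^2+\chi_2^2)u^2=\frac{\kappa_n}2\int u^2$. With (15), $A\le E_\eta(u)+\frac{128c_n}{\kappa_nS^2}A$, that is,
$$E_\eta(u)\ge\Big(1-\frac{128c_n}{\kappa_nS^2}\Big)A.$$
Take $S$ so large that the bracket is positive and $M_S\ge Y_S$. By (16), (20) and the triangle inequality in $L^{p/2}$,
$$A\ge Y_S\big(\|\chi_1u\|_p^2+\|\chi_2u\|_p^2\big)=Y_S\big(\|\chi_1^2u^2\|_{p/2}+\|\chi_2^2u^2\|_{p/2}\big)\ge Y_S\|u^2\|_{p/2}=Y_S\|u\|_p^2 .$$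
So $E_\eta(u)/\|u\|_p^2\ge\big(1-\frac{128c_n}{\kappa_nS^2}\big)Y_S$ for every invariant $u>0$. How large $S$ must be does not depend on $u$. $\square$

## 11. The gap, the broken circle, and dimension three

**Proof of Theorem 1.** The bound on $\mathcal Y_{CR}$ is (13). Lemma 3 applies to $N_S$, and $B\to\infty$ as $S\to\infty$, so the right side of (8) tends to $Y_S$; with (14), $\mathcal Y^{\mathbb T}_{CR}(\eta)\to Y_S=4\pi n(n+1)$. For $S$ large,
$$\mathcal Y_{CR}(\eta)\le Y_S-\varepsilon_n<\Big(1-\frac{128c_n}{\kappa_nS^2}\Big)Y_S\le\mathcal Y^{\mathbb T}_{CR}(\eta).\qquad\blacksquare$$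

**Size of the gap.** The difference $\mathcal Y^{\mathbb T}_{CR}-\mathcal Y_{CR}$ does not shrink as $S\to\infty$: its $\liminf$ is at least $\varepsilon_n$. In (13), $\varepsilon_n$ may be replaced by any number smaller than $Y_S-\inf_vF(v)$, the infimum being over smooth compactly supported $v\ge0$, $v\not\equiv0$ on $\mathbb R^2$: take a $v$ that comes close enough to the infimum, and take $R_0$ accordingly. Letting $v$ run through a minimizing sequence, and choosing $S$ large for each $v$, we get sequences of examples with $\limsup\mathcal Y_{CR}(\eta)\le\inf_vF(v)<Y_S$.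

**Only one circle of symmetry is broken.** Let $\mathbb T'\subset\mathbb T$ be the image of $T^{m+1}$. The map $T^{m+1}\to\mathbb T$ is injective, since $(a,1)$ is antidiagonal only if $a=1$. So $\mathbb T'$ has codimension one, and it contains the Reeb flow. It acts trivially on $S^2$, so the test function behind (13), a function on $S^2$, is $\mathbb T'$-invariant. Hence, with $\mathcal Y^{\mathbb T'}_{CR}$ defined as in Definition 4 but with $\mathbb T'$-invariant $f$, even $\mathcal Y^{\mathbb T'}_{CR}(\eta)\le Y_S-\varepsilon_n<\mathcal Y^{\mathbb T}_{CR}(\eta)$ for $S$ large.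

**The case $n=1$.** The construction uses $s_1=2n(n-1)>0$: it makes $u_0$ non-critical through the $y^2$-coefficient of $G$, and it makes $V$ positive on the cylinder. For $n=1$ we have $s_1=0$ and the construction does not apply. No claim is made here about whether equality always holds in dimension $3$.
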